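\title{The variance of pattern counts in random multiset permutations}

\begin{abstract}
Let $\tau$ be a permutation of length $\ell\ge 2$ and let $M$ be a finite multiset with multiplicities $a_1,a_2,\dots$. We show that the variance of the number of occurrences of $\tau$ in a uniformly random permutation of $M$ lies between two constant multiples of $e_\ell e_{\ell-1}$, where $e_k$ is the $k$-th elementary symmetric function of the multiplicities and the constants depend only on $\ell$. The lower bound answers a question of F\'eray. We also give the leading term of the variance and show that the normalized number of occurrences is asymptotically normal if and only if $e_\ell/e_{\ell-1}\to\infty$, with a bound on the Wasserstein distance. The proof gives the copies of the letters independent uniform positions and studies the projection of the count onto sums of functions of a single position.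
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection*{Patterns in multiset permutations}
Let $a_1,a_2,\dots$ be nonnegative integers, finitely many of them nonzero, let $n=\sum_j a_j$, and let $M=\{1^{a_1},2^{a_2},\dots\}$ be the multiset that contains $a_j$ copies of the letter $j$. A \emph{multiset permutation} of $M$ is a word $\pi=\pi(1)\pi(2)\cdots\pi(n)$ in which each letter $j$ appears exactly $a_j$ times. A \emph{pattern} of length $\ell\ge2$ is a permutation $\tau$ of $\{1,\dots,\ell\}$. An \emph{occurrence} of $\tau$ in $\pi$ is a list of positions $i_1<\dots<i_\ell$ such that the letters $\pi(i_1),\dots,\pi(i_\ell)$ are pairwise distinct and $\pi(i_s)$ is the $\tau(s)$-th smallest of them for every $s$. Occurrences of $21$ are \emph{inversions}. For instance, the word $21312$ has four inversions, at positions $(1,2)$, $(1,4)$, $(3,4)$, $(3,5)$, and one occurrence of $132$, at positions $(2,3,5)$.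

We take $\pi$ uniformly at random among the multiset permutations of $M$ and write $\mathrm{Occ}^\tau$ for the number of occurrences of $\tau$ in $\pi$. The pattern is fixed and $M$ is arbitrary: it may have $n$ distinct letters, a few letters of very different multiplicities, or anything in between. The size of $\mathrm{Occ}^\tau$ is governed by the elementary symmetric functions of the multiplicities,
\[
e_k=e_k(M)=e_k(a_1,a_2,\dots)=\sum_{t_1<\dots<t_k}a_{t_1}\cdots a_{t_k},\qquad e_0=1 .
\]
Regard the $n$ elements of $M$ as distinguishable \emph{items}. Then $e_k$ counts the sets of $k$ items with pairwise distinct letters. We call such a set of size $\ell$ a \emph{candidate}. In a uniformly random ordering of the items each of the $e_\ell$ candidates forms the pattern $\tau$ with probability $1/\ell!$, so $\mathbb E\,\mathrm{Occ}^\tau=e_\ell/\ell!$.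

\subsection*{The question}
The variance is a sum of covariances over ordered pairs of candidates, and only pairs that share an item contribute. To form such a pair, choose the first candidate in $e_\ell$ ways, the shared item in $\ell$ ways, and the rest of the second candidate in at most $e_{\ell-1}$ ways. So $e_\ell e_{\ell-1}$ is the natural scale for the variance. It is known that $\operatorname{Var}(\mathrm{Occ}^\tau)$ is at most a constant times $e_\ell e_{\ell-1}$ for every $M$, and that for $\tau=21$ this bound is tight up to a multiplicative constant. Two families show how different the situations covered by this one expression are. For ordinary permutations, $M=\{1,2,\dots,n\}$, the product $e_\ell e_{\ell-1}=\binom n\ell\binom n{\ell-1}$ has order $n^{2\ell-1}$, smaller than the squared mean by a factor of order $n$. For $M=\{1^{n-1},2\}$ and $\tau=21$, the number of inversions is the number of $1$'s to the right of the $2$; it is uniform on $\{0,\dots,n-1\}$, and its variance $(n^2-1)/12$ has the order of $e_2e_1=(n-1)n$ and also of the squared mean.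

Counting pairs gives no lower bound, because the covariances have both signs. Take $\tau=21$ and items $x,y,z$ with letters $1,2,3$. The pairs $\{x,y\}$ and $\{x,z\}$ are both inversions exactly when $x$ comes last, so the covariance of the two indicators is $\frac13-\frac14=\frac1{12}$. The pairs $\{x,y\}$ and $\{y,z\}$ are both inversions only for the order $z,y,x$, and the covariance is $\frac16-\frac14=-\frac1{12}$. One could fear that for some pattern a skillful choice of multiplicities makes the positive and negative terms nearly cancel. This leads to the question posed in \cite{Feray}: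

\begin{quote}
Fix a pattern $\tau$ of length $\ell$. Is there a constant $K>0$, depending on $\tau$, such that $\operatorname{Var}(\mathrm{Occ}^\tau)\ge K\,e_\ell(M)\,e_{\ell-1}(M)$ for every multiset $M$?
\end{quote}

\subsection*{Results}
The answer is yes, with a constant that depends only on the length of the pattern.

\begin{theorem}\label{thm:main}
For every pattern $\tau$ of length $\ell\ge2$ and every finite multiset $M$,
\[
K\,e_\ell e_{\ell-1}\ \le\ \operatorname{Var}(\mathrm{Occ}^\tau)\ \le\ \frac1{(\ell-1)!}\,e_\ell e_{\ell-1},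
\qquad\text{where } K=\frac1{36\,\ell^2\,(2\ell-1)!}.
\]
\end{theorem}

The letter $K$ keeps this meaning throughout. For $\ell=2$ the variance and the best constants are explicit.

\begin{theorem}\label{thm:two}
If $\ell=2$, then for every $M$
\[
\operatorname{Var}(\mathrm{Occ}^\tau)=\frac{e_1e_2-e_3+e_2}{12}
\qquad\text{and}\qquad
\frac1{18}\,e_1e_2\le\operatorname{Var}(\mathrm{Occ}^\tau)\le\frac18\,e_1e_2 .
\]
Both constants $\frac1{18}$ and $\frac18$ are optimal.
\end{theorem}

The method also decides when $\mathrm{Occ}^\tau$ is asymptotically normal. Let $R=R(M)$ be $n$ minus the sum of the $\ell-1$ largest multiplicities. A candidate has $\ell$ distinct letters, so it contains at least one of the $R$ items whose letter is not among the $\ell-1$ most frequent ones. If $e_\ell>0$, then $\sigma^2=\operatorname{Var}(\mathrm{Occ}^\tau)$ is positive by Theorem~\ref{thm:main}, and we set $Z=(\mathrm{Occ}^\tau-\mathbb E\,\mathrm{Occ}^\tau)/\sigma$. The \emph{Wasserstein distance} between integrable real random variables $X$ and $Y$ is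
\[
d_W(X,Y)=\sup_f\,\bigl|\mathbb Ef(X)-\mathbb Ef(Y)\bigr|,
\]
the supremum being over all $f:\mathbb R\to\mathbb R$ with $|f(s)-f(t)|\le|s-t|$; it depends only on the laws of $X$ and $Y$. We write $O_\ell(t)$ for a quantity bounded in absolute value by $Ct$ with $C$ depending only on $\ell$.

\begin{theorem}\label{thm:clt}
Let $\tau$ be a pattern of length $\ell\ge2$.
\begin{itemize}
\item[(a)] If $e_\ell>0$, then $\operatorname{Var}(\mathrm{Occ}^\tau)=\sigma_L^2\bigl(1+O_\ell(1/R)\bigr)$, where $\sigma_L^2$ is the explicit quantity \eqref{eq:sigmaL}.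
\item[(b)] If $e_\ell>0$, then $d_W\bigl(Z,N(0,1)\bigr)=O_\ell(R^{-1/2})$.
\item[(c)] Let $M^{(m)}$ be a sequence of multisets with $e_\ell(M^{(m)})>0$. The corresponding variables $Z$ converge in law to $N(0,1)$ if and only if $e_\ell(M^{(m)})/e_{\ell-1}(M^{(m)})\to\infty$, and this holds if and only if $R(M^{(m)})\to\infty$.
\end{itemize}
\end{theorem}

The two families above fall on either side: $R=n-\ell+1$ for ordinary permutations, while $R=1$ for inversions in $\{1^{n-1},2\}$, where the count is uniform.

\subsection*{Outline}
To avoid summing covariances of unknown sign, we bound the variance from below by a sum of nonnegative terms, one for each item. Section~\ref{sec:projection} realizes $\mathrm{Occ}^\tau$ as a function of independent item positions and splits off its linear part $L$, a sum of independent variables with $\operatorname{Var}(L)\le\operatorname{Var}(\mathrm{Occ}^\tau)$. Section~\ref{sec:inversions} carries out the computation for inversions and proves Theorem~\ref{thm:two}. Section~\ref{sec:linear} computes $L$ for a general pattern, and Section~\ref{sec:lower}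 bounds its variance from below and proves Theorem~\ref{thm:main}. Sections~\ref{sec:remainder} and~\ref{sec:normal} show that the nonlinear remainder is smaller by a factor $1/R$ and deduce Theorem~\ref{thm:clt}.

\section{Independent positions and the linear part}\label{sec:projection}

The letters of a random word with prescribed multiplicities are dependent, but the word is a function of independent variables. Take $n$ labeled items, $a_j$ of which carry the letter $j$, and give each item $x$ a position $U_x$, the $U_x$ being independent and uniform on $[0,1]$. The positions are almost surely distinct, and by symmetry they put the items in a uniformly random order. Each multiset permutation of $M$ is the letter sequence of exactly $\prod_ja_j!$ orders, so reading the letters by increasing position gives a uniform multiset permutation.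

Let $\mathcal I$ be the set of candidates, so $|\mathcal I|=e_\ell$. For $I\in\mathcal I$ let $1_I$ be the indicator that the letters of the items of $I$, read by increasing position, form the pattern $\tau$. This singles out one of the $\ell!$ equally likely orders of $I$, so $\mathbb E1_I=1/\ell!$ and $\operatorname{Var}(1_I)\le1/\ell!$. The variable $1_I$ depends only on $(U_x)_{x\in I}$, and
\[
F=\sum_{I\in\mathcal I}1_I
\]
has the law of $\mathrm{Occ}^\tau$. We write $\sigma^2=\operatorname{Var}(F)$.

The next lemma splits a function of independent variables into a sum of functions of one variable each and an orthogonal remainder.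

\begin{lemma}\label{lem:projection}
Let $Y$ be a bounded function of independent random variables $(U_x)_{x\in V}$, with $V$ finite. Put
\[
Y_x=\mathbb E[Y\mid U_x]-\mathbb EY,\qquad \Lambda=\sum_{x\in V}Y_x,\qquad \rho=Y-\mathbb EY-\Lambda .
\]
Then the $Y_x$ are independent and centered, $\mathbb E[\rho\mid U_x]=0$ for every $x$, and
\[
\operatorname{Cov}(Y,\Lambda)=\operatorname{Var}(\Lambda)=\sum_x\operatorname{Var}(Y_x),\qquad
\operatorname{Var}(Y)=\operatorname{Var}(\Lambda)+\mathbb E\rho^2 .
\]
\end{lemma}

\begin{proof}
Each $Y_x$ is a centered function of $U_x$ alone, which gives the first claim and $\operatorname{Var}(\Lambda)=\sum_x\operatorname{Var}(Y_x)$. For $y\ne x$ independence gives $\mathbb E[Y_y\mid U_x]=\mathbb EY_y=0$. Hence $\mathbb E[\Lambda\mid U_x]=Y_x$ and $\mathbb E[\rho\mid U_x]=Y_x-Y_x=0$. It follows that $\mathbb E[\rho Y_x]=\mathbb E\bigl[Y_x\,\mathbb E[\rho\mid U_x]\bigr]=0$, so $\mathbb E[\rho\Lambda]=0$. Multiplying $Y-\mathbb EY=\Lambda+\rho$ by $\Lambda$, or squaring it, and taking expectations gives the two identities.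
\end{proof}

We apply the lemma to $F$ and to each $1_I$. For $F$, write
\[
g_x(U_x)=\mathbb E[F\mid U_x]-\mathbb EF,\qquad L=\sum_xg_x(U_x),\qquad \sigma_L^2=\operatorname{Var}(L).
\]
We call $L$ the \emph{linear part} of $F$. The function $g_x$ records how the expected number of occurrences moves when we are told the position of $x$. Lemma~\ref{lem:projection} gives $\operatorname{Cov}(F,L)=\sigma_L^2$ and
\begin{equation}\label{eq:pythagoras}
\sigma^2=\sigma_L^2+\operatorname{Var}(F-L)\ \ge\ \sigma_L^2=\sum_x\operatorname{Var}g_x(U_x).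
\end{equation}
For $1_I$, write $h_{I,x}(U_x)=\mathbb E[1_I\mid U_x]-1/\ell!$, which vanishes if $x\notin I$, and
\[
\rho_I=1_I-\frac1{\ell!}-\sum_{x\in I}h_{I,x}(U_x).
\]
Conditional expectation is linear, so
\begin{equation}\label{eq:linearity}
g_x=\sum_{I\ni x}h_{I,x},\qquad F-\mathbb EF-L=\sum_{I\in\mathcal I}\rho_I .
\end{equation}
The indicators $1_I$ and $1_{I'}$ may be correlated as soon as $I$ and $I'$ share an item. Removing the linear part gains one item.

\begin{lemma}\label{lem:orthogonal}
For all $I,I'\in\mathcal I$ we have $|\mathbb E\rho_I\rho_{I'}|\le1/\ell!$, and $\mathbb E\rho_I\rho_{I'}=0$ if $|I\cap I'|\le1$.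
\end{lemma}

\begin{proof}
Lemma~\ref{lem:projection} gives $\mathbb E\rho_I^2\le\operatorname{Var}(1_I)\le1/\ell!$, and the first claim follows by the Cauchy--Schwarz inequality. The variable $\rho_I$ is centered and depends only on $(U_y)_{y\in I}$. If $I\cap I'=\emptyset$, then $\rho_I$ and $\rho_{I'}$ are independent. If $I\cap I'=\{x\}$, they are conditionally independent given $U_x$, so $\mathbb E[\rho_I\rho_{I'}\mid U_x]=\mathbb E[\rho_I\mid U_x]\,\mathbb E[\rho_{I'}\mid U_x]=0$.
\end{proof}

\section{Inversions}\label{sec:inversions}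

For $\ell=2$ both terms of \eqref{eq:pythagoras} can be computed by hand. Every candidate forms either $12$ or $21$, so the two counts add up to the constant $e_2$. Their linear parts are therefore opposite, and $\sigma^2$ and $\sigma_L^2$ are the same for both patterns. We take $\tau=21$.

\begin{proposition}\label{prop:two}
If $\ell=2$, then $\sigma_L^2=\dfrac{e_1e_2-e_3}{12}\ge\dfrac{e_1e_2}{18}$ and $\operatorname{Var}(F-L)=\dfrac{e_2}{12}$.
\end{proposition}

\begin{proof}
Let $I=\{x,y\}$ be a candidate in which $x$ has the smaller letter. Then $1_I=1$ means $U_y<U_x$, so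
\[
h_{I,x}(u)=u-\tfrac12,\qquad h_{I,y}(u)=(1-u)-\tfrac12=-\bigl(u-\tfrac12\bigr).
\]
Put $S_j=a_1+\dots+a_j$, with $S_0=0$. An item $x$ of letter $j$ is the smaller element of $n-S_j$ candidates and the larger element of $S_{j-1}$ candidates. By \eqref{eq:linearity},
\[
g_x(u)=(n-S_j-S_{j-1})\bigl(u-\tfrac12\bigr),
\]
and since $\operatorname{Var}(U_x)=\frac1{12}$ we get $\sigma_L^2=\frac1{12}\sum_ja_j(n-S_j-S_{j-1})^2$.

To evaluate this sum, cut $[0,n]$ into the intervals $J_j=[S_{j-1},S_j]$, of length $a_j$ and midpoint $c_j$, and note that $n-S_j-S_{j-1}=n-2c_j$. Write $n-2t=(n-2c_j)-2(t-c_j)$ and square; the cross term integrates to zero over $J_j$, so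
\[
\int_{J_j}(n-2t)^2\,dt=a_j(n-2c_j)^2+4\int_{J_j}(t-c_j)^2\,dt=a_j(n-2c_j)^2+\frac{a_j^3}3 .
\]
Summing over $j$ and using $\int_0^n(n-2t)^2\,dt=n^3/3$ gives $\sigma_L^2=\frac1{36}\bigl(n^3-\sum_ja_j^3\bigr)$. Let $Q=\sum_{i\ne j}a_i^2a_j\ge0$. Expanding products gives $n^3=\sum_ja_j^3+3Q+6e_3$ and $e_1e_2=Q+3e_3$. Hence $n^3-\sum_ja_j^3=3e_1e_2-3e_3$, which is the formula for $\sigma_L^2$, and $e_3\le\frac13e_1e_2$, which gives the inequality.

Two distinct candidates of size $2$ share at most one item, so by \eqref{eq:linearity} and Lemma~\ref{lem:orthogonal} we have $\operatorname{Var}(F-L)=\sum_I\mathbb E\rho_I^2$. By Lemma~\ref{lem:projection}, $\mathbb E\rho_I^2=\operatorname{Var}(1_I)-2\cdot\frac1{12}=\frac14-\frac16=\frac1{12}$.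
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:two}]
The formula and the lower bound follow from \eqref{eq:pythagoras} and Proposition~\ref{prop:two}. If $e_2=0$, at most one letter is present and $\sigma^2=0$. If $e_2>0$, then $e_1=n\ge2$ and
\[
\sigma^2\le\frac{e_1e_2+e_2}{12}=\frac1{12}\Bigl(1+\frac1{e_1}\Bigr)e_1e_2\le\frac18\,e_1e_2 .
\]
For $M=\{1,2\}$ we have $\sigma^2=\frac14$ and $e_1e_2=2$, so $\frac18$ is attained. For $M=\{1,2,\dots,n\}$ we have $e_3/(e_1e_2)=\binom n3/\bigl(n\binom n2\bigr)=\frac{n-2}{3n}\to\frac13$ and $e_2/(e_1e_2)=\frac1n\to0$, so $\sigma^2/(e_1e_2)\to\frac1{12}\cdot\frac23=\frac1{18}$.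
\end{proof}

\begin{remark}
The formula for $\sigma^2$ also follows from MacMahon's theorem, which says that the generating function of inversions over multiset permutations of $M$ is $[n]_q!/\prod_j[a_j]_q!$, where $[m]_q!=\prod_{k=1}^m(1+q+\dots+q^{k-1})$. The polynomial $[m]_q!/m!$ is the probability generating function of a sum of independent uniform variables on $\{0,\dots,k-1\}$, $1\le k\le m$, whose variance is $f(m)=\sum_{k\le m}\frac{k^2-1}{12}=\frac{2m^3+3m^2-5m}{72}$. Hence $\sigma^2=f(n)-\sum_jf(a_j)$, and one concludes with $n^3-\sum_j a_j^3=3e_1e_2-3e_3$ and $n^2-\sum_j a_j^2=2e_2$. We need the finer Proposition~\ref{prop:two} because the later sections use $\sigma_L^2$ itself.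
\end{remark}

The computation shows what cancellation looks like. An item belongs to $(n-S_j)+S_{j-1}$ candidates, but only the difference $(n-S_j)-S_{j-1}$ enters $g_x$: moving $x$ to the right creates inversions with larger letters and destroys inversions with smaller ones. In $M=\{1^a,2^b,3^a\}$ the items of letter $2$ have $g_x=0$. For inversions the lower bound survives because the sum over all letters can be evaluated. No such evaluation is needed for longer patterns: we will see that when $\ell\ge3$ no letter can be balanced in this way.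

\section{The linear part for a general pattern}\label{sec:linear}

The function $h_{I,x}$ depends only on the rank of the letter of $x$ among the letters of $I$, so we count the candidates through $x$ by this rank. For a letter $j$ and $1\le r\le\ell$ put
\[
w_{j,r}=e_{r-1}(a_1,\dots,a_{j-1})\;e_{\ell-r}(a_{j+1},a_{j+2},\dots),\qquad
E_j=\sum_{r=1}^\ell w_{j,r},\qquad \bar w_j=\frac{E_j}\ell .
\]
Given an item $x$ of letter $j$, the number $w_{j,r}$ counts the candidates $I\ni x$ in which $j$ is the $r$-th smallest letter: choose $r-1$ items with distinct smaller letters and $\ell-r$ items with distinct larger letters. Thus $E_j$ is the number of candidates containing $x$; it equals $e_{\ell-1}$ evaluated at the multiplicities other than $a_j$. For $\ell=2$ we recover $w_{j,1}=n-S_j$ and $w_{j,2}=S_{j-1}$.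

The dependence on the position is expressed by the Bernstein polynomials of degree $\ell-1$ and their Gram matrix,
\[
b_p(u)=\binom{\ell-1}{p-1}u^{p-1}(1-u)^{\ell-p},\qquad G_{p,q}=\int_0^1b_p(u)\,b_q(u)\,du\qquad(1\le p,q\le\ell).
\]
The binomial theorem gives $\sum_pb_p=1$. The beta integral
\begin{equation}\label{eq:beta}
\int_0^1u^s(1-u)^t\,du=\frac{s!\,t!}{(s+t+1)!}\qquad(s,t\ge0\text{ integers})
\end{equation}
gives $\int_0^1b_p=1/\ell$.

\begin{proposition}\label{prop:g}
For an item $x$ of letter $j$,
\begin{equation}\label{eq:g}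
g_x(u)=\frac1{(\ell-1)!}\sum_{r=1}^\ell\,(w_{j,r}-\bar w_j)\;b_{\tau^{-1}(r)}(u).
\end{equation}
Consequently
\begin{equation}\label{eq:sigmaL}
\sigma_L^2=\frac1{(\ell-1)!^2}\sum_ja_j\sum_{r,s=1}^\ell(w_{j,r}-\bar w_j)(w_{j,s}-\bar w_j)\,G_{\tau^{-1}(r),\tau^{-1}(s)} .
\end{equation}
\end{proposition}

\begin{proof}
Let $I\ni x$ be a candidate in which $j$ is the $r$-th smallest letter, and let $p=\tau^{-1}(r)$. The event $1_I=1$ says that for each $s$ the $s$-th item of $I$ by position has the letter of rank $\tau(s)$. Given $U_x=u$, this means that the $p-1$ items of ranks $\tau(1),\dots,\tau(p-1)$ lie in $[0,u]$ in this order, and the $\ell-p$ items of ranks $\tau(p+1),\dots,\tau(\ell)$ lie in $[u,1]$ in this order. Therefore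
\[
\mathbb P(1_I=1\mid U_x=u)=\frac{u^{p-1}}{(p-1)!}\cdot\frac{(1-u)^{\ell-p}}{(\ell-p)!}=\frac{b_p(u)}{(\ell-1)!},
\]
and $h_{I,x}=\frac1{(\ell-1)!}\bigl(b_p-\frac1\ell\bigr)$. By \eqref{eq:linearity},
\[
(\ell-1)!\,g_x=\sum_rw_{j,r}\Bigl(b_{\tau^{-1}(r)}-\frac1\ell\Bigr)=\sum_rw_{j,r}\,b_{\tau^{-1}(r)}-\bar w_j .
\]
Writing $\bar w_j=\bar w_j\sum_rb_{\tau^{-1}(r)}$ gives \eqref{eq:g}. Since $g_x(U_x)$ is centered, its variance is $\int_0^1g_x^2$. Expanding the square and summing over the $a_j$ items of each letter $j$ gives \eqref{eq:sigmaL}.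
\end{proof}

Formula \eqref{eq:g} isolates the difficulty. The number $E_j$ of candidates through $x$ is the sum of the vector $(w_{j,r})_r$, but $g_x$ sees only the deviation of this vector from its mean. The pattern enters only by permuting the coordinates of the deviation. Two things must be shown: that $g_x$ is not much smaller than the deviation, whatever the permutation, and that the deviation is not much smaller than $E_j$.

\begin{example}[patterns of length three]\label{ex:three}
For $\ell=3$ we have $b_1=(1-u)^2$, $b_2=2u(1-u)$, $b_3=u^2$, and \eqref{eq:beta} gives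
\[
G=\frac1{30}\begin{pmatrix}6&3&1\\3&4&3\\1&3&6\end{pmatrix},
\]
with eigenvectors $(1,1,1)$, $(1,0,-1)$, $(1,-2,1)$ and eigenvalues $\frac13$, $\frac16$, $\frac1{30}$. So for each of the six patterns $\operatorname{Var}g_x(U_x)\ge\frac1{2!^2}\cdot\frac1{30}\sum_r(w_{j,r}-\bar w_j)^2$. Next let $B=(a_1,\dots,a_{j-1})$ and $A=(a_{j+1},a_{j+2},\dots)$. The weights are
\[
w_{j,1}=e_2(A),\qquad w_{j,2}=e_1(B)\,e_1(A),\qquad w_{j,3}=e_2(B).
\]
Since $e_1^2\ge2e_2$ for any list of nonnegative numbers, $w_{j,2}^2\ge4w_{j,1}w_{j,3}$. If the two outer weights are both close to a positive number $m$, the middle weight is at least about $2m$. The three weights cannot all be close to their mean, whatever the multiplicities.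
\end{example}

\section{The variance has order $e_\ell e_{\ell-1}$}\label{sec:lower}

We now prove the two statements of Example~\ref{ex:three} for general $\ell$, and then compare $\sum_ja_jE_j^2$ with $e_\ell e_{\ell-1}$.

\subsection*{The smallest eigenvalue of the Gram matrix}

\begin{lemma}\label{lem:gram}
The smallest eigenvalue of $G$ is $\dfrac{(\ell-1)!^2}{(2\ell-1)!}$. Hence, for each item $x$ of letter $j$,
\[
\operatorname{Var}g_x(U_x)\ \ge\ \frac1{(2\ell-1)!}\sum_{r=1}^\ell(w_{j,r}-\bar w_j)^2 .
\]
\end{lemma}

\begin{proof}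
The idea is to replace $G$ by an operator on polynomials that has the same eigenvalues and does not raise the degree. Let $d=\ell-1$, let $\beta_p=b_{p+1}=\binom dpu^p(1-u)^{d-p}$ for $0\le p\le d$, and let $P_d$ be the space of real polynomials of degree at most $d$ with the inner product of $L^2[0,1]$. Define $T:\mathbb R^{d+1}\to P_d$ by $Tc=\sum_pc_p\beta_p$. Its adjoint is $(T^*f)_p=\int_0^1\beta_pf$, so $G=T^*T$. Both spaces have dimension $d+1$, so in orthonormal bases $T$ is a square matrix, and $T^*T$ has the same characteristic polynomial as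
\[
TT^*:P_d\to P_d,\qquad TT^*f=\sum_{p=0}^d\Bigl(\int_0^1\beta_pf\Bigr)\beta_p .
\]
For $0\le k\le d$, formula \eqref{eq:beta} gives
\[
\int_0^1\beta_p(u)\,u^k\,du=\binom dp\frac{(p+k)!\,(d-p)!}{(d+k+1)!}=\frac{d!}{(d+k+1)!}\,(p+1)(p+2)\cdots(p+k).
\]
Let $(p)_i=p(p-1)\cdots(p-i+1)$. As a polynomial in $p$, the product $(p+1)\cdots(p+k)$ is monic of degree $k$, so it equals $(p)_k$ plus a linear combination of $(p)_0,\dots,(p)_{k-1}$. For $0\le i\le d$, the identity $(p)_i\binom dp=\frac{d!}{(d-i)!}\binom{d-i}{p-i}$ and the binomial theorem give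
\[
\sum_{p=0}^d(p)_i\,\beta_p(u)=\frac{d!}{(d-i)!}\,u^i\sum_{p=i}^d\binom{d-i}{p-i}u^{p-i}(1-u)^{d-p}=\frac{d!}{(d-i)!}\,u^i .
\]
Hence $TT^*u^k$ equals $\lambda_ku^k$ plus terms of lower degree, where
\[
\lambda_k=\frac{d!^2}{(d+k+1)!\,(d-k)!}.
\]
The matrix of $TT^*$ in the basis $1,u,\dots,u^d$ is triangular, so its eigenvalues are $\lambda_0,\dots,\lambda_d$. Since $\lambda_{k+1}/\lambda_k=\frac{d-k}{d+k+2}<1$, the smallest is $\lambda_d=d!^2/(2d+1)!$.

For the second claim let $c\in\mathbb R^\ell$ have coordinates $c_p=w_{j,\tau(p)}-\bar w_j$. By \eqref{eq:g}, $\operatorname{Var}g_x(U_x)=c^{\mathsf T}Gc/(\ell-1)!^2\ge\lambda_d|c|^2/(\ell-1)!^2$, and $|c|^2=\sum_r(w_{j,r}-\bar w_j)^2$ because $\tau$ is a bijection.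
\end{proof}

From here on the pattern plays no role; this is why $K$ depends only on $\ell$.

\subsection*{The weights are far from constant}
For a set $S$ of letters write $a_S=\prod_{i\in S}a_i$, so that $e_k=\sum_{|S|=k}a_S$. We use the log-concavity of elementary symmetric functions: for nonnegative reals $A=(\alpha_1,\dots,\alpha_N)$ and $k\ge1$,
\begin{equation}\label{eq:logconcave}
e_k(A)^2\ \ge\ e_{k+1}(A)\,e_{k-1}(A).
\end{equation}
This is a consequence of Newton's inequalities, and it can be seen directly. Expand both sides as sums of $\alpha_S\alpha_T$ over ordered pairs $(S,T)$ of subsets of $\{1,\dots,N\}$, and group the pairs by the intersection $C=S\cap T$ and the symmetric difference $D$ of $S$ and $T$. On both sides $2|C|+|D|=2k$, and $\alpha_S\alpha_T=\alpha_C^2\alpha_D\ge0$. If $|D|=2i$, the pair $(C,D)$ arises $\binom{2i}i$ times on the left and $\binom{2i}{i+1}\le\binom{2i}{i}$ times on the right.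

Log-concavity alone would allow a constant vector of weights. What excludes it is the factor $2$ in $e_1(B)^2=\sum_{i<j}a_i^2+2e_2(B)\ge2e_2(B)$, which is why we look at the first three weights.

\begin{lemma}\label{lem:nonconstant}
If $\ell\ge3$, then $\displaystyle\sum_{r=1}^\ell(w_{j,r}-\bar w_j)^2\ge\frac{E_j^2}{36\,\ell^2}$ for every letter $j$.
\end{lemma}

\begin{proof}
Write $w_r=w_{j,r}$, $B=(a_1,\dots,a_{j-1})$ and $A=(a_{j+1},a_{j+2},\dots)$. Then
\[
w_1=e_{\ell-1}(A),\qquad w_2=e_1(B)\,e_{\ell-2}(A),\qquad w_3=e_2(B)\,e_{\ell-3}(A).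
\]
From $e_1(B)^2\ge2e_2(B)$ and \eqref{eq:logconcave} with $k=\ell-2\ge1$ we get $w_2^2\ge2w_1w_3$.

Let $m=\bar w_j=E_j/\ell$ and $\delta=\max_r|w_r-m|$. It suffices to show $\delta\ge m/6$, since the sum is at least $\delta^2$. This holds if $\delta\ge m$. If $\delta<m$, then $w_1,w_3\ge m-\delta>0$, so
\[
m+\delta\ \ge\ w_2\ \ge\ \sqrt{2w_1w_3}\ \ge\ \sqrt2\,(m-\delta).
\]
Thus $\delta\ge\frac{\sqrt2-1}{\sqrt2+1}\,m=(3-2\sqrt2)\,m$. Finally $3-2\sqrt2>\frac16$, because $\bigl(\frac{17}6\bigr)^2=\frac{289}{36}>8=(2\sqrt2)^2$.
\end{proof}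

The hypothesis $\ell\ge3$ provides the third weight, and it cannot be dropped: for $\ell=2$ and $M=\{1^a,2^b,3^a\}$ we have $w_{2,1}=w_{2,2}=a$, so the left side vanishes for $j=2$ while $E_2=2a$.

\subsection*{Counting intersecting candidates}
The sum $\sum_ja_jE_j^2$ counts triples $(x,I,I')$ with $x\in I\cap I'$. The next lemma confirms that it has the order guessed in the introduction.

\begin{lemma}\label{lem:count}
For every $\ell\ge2$, $\quad e_\ell e_{\ell-1}\ \le\ \sum_ja_jE_j^2\ \le\ \ell\,e_\ell e_{\ell-1}$.
\end{lemma}

\begin{proof}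
We have $e_\ell e_{\ell-1}=\sum a_Sa_T$ over pairs $(S,T)$ of sets of letters with $|S|=\ell$ and $|T|=\ell-1$, and $\sum_ja_jE_j^2=\sum a_j\,a_{S'}a_T$ over triples $(j,S',T)$ in which $S'$ and $T$ are sets of $\ell-1$ letters that do not contain $j$. Given $(S,T)$, the set $S\setminus T$ is nonempty because $|S|>|T|$; let $j$ be its smallest element. Then $(j,S\setminus\{j\},T)$ is a triple of the required kind, it has the same weight $a_Sa_T$, and it determines $(S,T)$. All weights are nonnegative, so the first inequality follows. For the second, use $E_j\le e_{\ell-1}$ and $\sum_ja_jE_j=\ell e_\ell$, both sides of which count pairs $(x,I)$ with $x\in I$.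
\end{proof}

\subsection*{Conclusion}
The lower bound already holds for the linear part.

\begin{proposition}\label{prop:lower}
For every pattern of length $\ell\ge2$ and every $M$ we have $\sigma_L^2\ge K\,e_\ell e_{\ell-1}$.
\end{proposition}

\begin{proof}
For $\ell=2$ this follows from Proposition~\ref{prop:two}, since $K=\frac1{864}<\frac1{18}$. For $\ell\ge3$, Lemmas~\ref{lem:gram}, \ref{lem:nonconstant} and~\ref{lem:count} give in turn
\[
\sigma_L^2\ \ge\ \frac1{(2\ell-1)!}\sum_ja_j\sum_r(w_{j,r}-\bar w_j)^2\ \ge\ \frac1{36\,\ell^2(2\ell-1)!}\sum_ja_jE_j^2\ \ge\ K\,e_\ell e_{\ell-1}. \qedhere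
\]
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
The lower bound follows from \eqref{eq:pythagoras} and Proposition~\ref{prop:lower}. For the upper bound write $\sigma^2=\sum_{I,I'}\operatorname{Cov}(1_I,1_{I'})$. The terms with $I\cap I'=\emptyset$ vanish by independence, and every term is at most $\sqrt{\operatorname{Var}(1_I)\operatorname{Var}(1_{I'})}\le1/\ell!$. The number of ordered pairs with $I\cap I'\ne\emptyset$ is at most $\sum_ja_jE_j^2\le\ell e_\ell e_{\ell-1}$ by Lemma~\ref{lem:count}. So $\sigma^2\le\frac\ell{\ell!}\,e_\ell e_{\ell-1}$.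
\end{proof}

\section{The nonlinear remainder}\label{sec:remainder}

By Lemma~\ref{lem:orthogonal}, only pairs of candidates with two common items contribute to $\operatorname{Var}(F-L)$, and there are at most about $e_\ell e_{\ell-2}$ of them. To compare this with $e_\ell e_{\ell-1}$ we need the order of the ratios $e_k/e_{k-1}$. For $1\le k\le\ell$ let $R_k$ be $n$ minus the sum of the $k-1$ largest multiplicities, so that $n=R_1\ge\dots\ge R_\ell=R$.

\begin{lemma}\label{lem:ratio}
For $1\le k\le\ell$,
\[
\frac{R_k}k\,e_{k-1}\ \le\ e_k\ \le\ R_k\,e_{k-1}.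
\]
Moreover $e_\ell>0$ if and only if $R\ge1$, and in that case $R/\ell\le e_\ell/e_{\ell-1}\le R$.
\end{lemma}

\begin{proof}
Each set $S$ of $k$ letters can be written as $T\cup\{j\}$ with $j\notin T$ in $k$ ways, so
\[
k\,e_k=\sum_{|T|=k-1}a_T\sum_{j\notin T}a_j .
\]
The inner sum is $n-\sum_{j\in T}a_j\ge R_k$, which gives the first inequality. For the second, fix a set $H$ of $k-1$ letters with the largest multiplicities, so that $\sum_{j\notin H}a_j=R_k$. Every set $S$ of $k$ letters contains a letter outside $H$; let $j$ be the smallest one. The map $S\mapsto(j,S\setminus\{j\})$ is injective and $a_S=a_j\,a_{S\setminus\{j\}}$, so $e_k\le\sum_{j\notin H}a_j\,e_{k-1}=R_ke_{k-1}$. Finally, $e_\ell>0$ and $R\ge1$ both say that at least $\ell$ different letters occur in $M$; then $e_{\ell-1}>0$ too, and we may divide.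
\end{proof}

\begin{remark}
If $e_\ell>0$, then $\sigma^2/(\mathbb EF)^2=\ell!^2\,\sigma^2/e_\ell^2$, which by Theorem~\ref{thm:main} and Lemma~\ref{lem:ratio} lies between two constant multiples of $1/R$. So $R^{-1/2}$ is the order of the relative fluctuation of $\mathrm{Occ}^\tau$, as if it were an average of $R$ independent contributions.
\end{remark}

\begin{proposition}\label{prop:remainder}
If $e_\ell>0$, then
\[
\operatorname{Var}(F-L)\ \le\ \frac{e_\ell e_{\ell-2}}{2(\ell-2)!}\ \le\ \frac{\ell-1}{2(\ell-2)!\,R}\;e_\ell e_{\ell-1}.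
\]
\end{proposition}

\begin{proof}
By \eqref{eq:linearity} and Lemma~\ref{lem:orthogonal}, $\operatorname{Var}(F-L)=\sum_{I,I'}\mathbb E\rho_I\rho_{I'}$ is at most $1/\ell!$ times the number of ordered pairs $(I,I')$ with $|I\cap I'|\ge2$. For a set $\{x,y\}$ of two items let $N_{xy}$ be the number of candidates containing both. Every pair $(I,I')$ in question is counted at least once in $\sum_{\{x,y\}}N_{xy}^2$. We have $N_{xy}\le e_{\ell-2}$, since a candidate containing $x$ and $y$ is determined by its other $\ell-2$ items, which have distinct letters. Also $\sum_{\{x,y\}}N_{xy}=\binom\ell2e_\ell$, since each candidate contains $\binom\ell2$ such sets. Therefore $\operatorname{Var}(F-L)\le\frac1{\ell!}\binom\ell2e_\ell e_{\ell-2}$, which is the first inequality. Lemma~\ref{lem:ratio} with $k=\ell-1$ gives $e_{\ell-2}\le(\ell-1)e_{\ell-1}/R_{\ell-1}\le(\ell-1)e_{\ell-1}/R$.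
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:clt}(a)]
By \eqref{eq:pythagoras} and Propositions~\ref{prop:lower} and~\ref{prop:remainder},
\[
\sigma_L^2\ \le\ \sigma^2\ \le\ \sigma_L^2\Bigl(1+\frac{\ell-1}{2(\ell-2)!\,KR}\Bigr). \qedhere
\]
\end{proof}

\section{Asymptotic normality}\label{sec:normal}

Assume $e_\ell>0$, so that $\sigma\ge\sigma_L>0$ and $R\ge1$, and realize $Z$ as $(F-\mathbb EF)/\sigma$. When $R$ is large, $Z$ is close to $L/\sigma_L$, which is a sum of independent small terms. When $R$ is bounded, $Z$ is bounded. Both arguments divide by a standard deviation, and both rest on the lower bound for the variance.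

We use three consequences of the definition of $d_W$. It satisfies the triangle inequality. If $X$ and $Y$ are defined on the same space, then $d_W(X,Y)\le\mathbb E|X-Y|\le\|X-Y\|_2$, where $\|X\|_2=(\mathbb EX^2)^{1/2}$. If $d_W(X_m,Y)\to0$, then $X_m\to Y$ in law, because convergence in law can be tested on bounded Lipschitz functions. We also use the following bound from Stein's method (see for instance \cite[Corollary~4.2]{CGS}): there is an absolute constant $C_0$ such that, for independent centered variables $\xi_1,\dots,\xi_n$ with $\sum_i\operatorname{Var}(\xi_i)=1$,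
\begin{equation}\label{eq:stein}
d_W\Bigl(\sum_i\xi_i,\,N(0,1)\Bigr)\ \le\ C_0\sum_i\mathbb E|\xi_i|^3 .
\end{equation}

\begin{proof}[Proof of Theorem~\ref{thm:clt}(b)]
First we compare $Z$ with $L/\sigma_L$. Both have mean $0$ and variance $1$, and their covariance is $\sigma_L^2/(\sigma\sigma_L)=t$, where $t=\sigma_L/\sigma\in(0,1]$. Since $t\ge t^2$, formula \eqref{eq:pythagoras}, Theorem~\ref{thm:main} and Proposition~\ref{prop:remainder} give
\[
\Bigl\|Z-\frac L{\sigma_L}\Bigr\|_2^2=2-2t\ \le\ 2(1-t^2)=\frac{2\operatorname{Var}(F-L)}{\sigma^2}\ \le\ \frac{\ell-1}{(\ell-2)!\,KR}.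
\]
Next we apply \eqref{eq:stein} to $\xi_x=g_x(U_x)/\sigma_L$. For an item $x$ of letter $j$, the function $g_x$ is by \eqref{eq:linearity} a sum of $E_j\le e_{\ell-1}$ terms $h_{I,x}$, each a difference of two probabilities, so $|g_x|\le e_{\ell-1}$. By Proposition~\ref{prop:lower} and Lemma~\ref{lem:ratio},
\[
|\xi_x|\ \le\ \frac{e_{\ell-1}}{\sqrt{Ke_\ell e_{\ell-1}}}=\sqrt{\frac{e_{\ell-1}}{Ke_\ell}}\ \le\ \sqrt{\frac\ell{KR}} .
\]
Hence $\sum_x\mathbb E|\xi_x|^3\le\sqrt{\ell/(KR)}\,\sum_x\mathbb E\xi_x^2=\sqrt{\ell/(KR)}$. The triangle inequality gives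
\[
d_W\bigl(Z,N(0,1)\bigr)\ \le\ \Bigl(\sqrt{\frac{\ell-1}{(\ell-2)!}}+C_0\sqrt\ell\,\Bigr)\frac1{\sqrt{KR}} . \qedhere
\]
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:clt}(c)]
By Lemma~\ref{lem:ratio}, the conditions $R\to\infty$ and $e_\ell/e_{\ell-1}\to\infty$ are equivalent. If they hold, part (b) shows that $Z\to N(0,1)$ in law. (For convergence without a rate, \eqref{eq:stein} can be replaced by Lindeberg's theorem, whose condition holds because the bound on $|\xi_x|$ tends to $0$ uniformly in $x$.)

Conversely, $F$ and $\mathbb EF$ both lie in $[0,e_\ell]$, so Theorem~\ref{thm:main} and Lemma~\ref{lem:ratio} give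
\[
|Z|\ \le\ \frac{e_\ell}{\sqrt{Ke_\ell e_{\ell-1}}}=\sqrt{\frac{e_\ell}{Ke_{\ell-1}}}\ \le\ \sqrt{\frac RK}.
\]
If $R(M^{(m)})$ does not tend to infinity, there are a constant $D$ and a subsequence along which $R\le D$. Along it $\mathbb P\bigl(Z\le\sqrt{D/K}\bigr)=1$, whereas a standard normal variable exceeds $\sqrt{D/K}$ with positive probability. So the distribution functions do not converge to the normal one at the point $\sqrt{D/K}$, and $Z$ does not converge in law to $N(0,1)$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{CGS}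
Chen, Goldstein, and Shao,
\emph{Normal Approximation by Stein's Method},
Springer, 2011.

\bibitem{Feray}
Valentin F\'eray,
Central limit theorems for patterns in multiset permutations and set partitions,
arXiv:1811.03923 (2018).

\end{thebibliography}
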